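\title{Anticommutative algebras in the varieties generated by Cayley--Dickson algebras}

\begin{abstract}
Let $A_n$ be an algebra of dimension $2^n$ obtained by the Cayley--Dickson process over an infinite field of characteristic $\neq 2$. We ask whether every anticommutative algebra satisfying the identities of $A_n$ is locally nilpotent, and we prove that this holds if and only if $n\le 3$. For $n\le 3$ such algebras are nilpotent, and we determine the best bound on the index. For $n\ge 4$ the variety generated by $A_n$ contains a two-dimensional non-nilpotent Lie algebra and, with it, every metabelian Lie algebra. In characteristic $p\ge 3$ it contains a simple three-dimensional Lie algebra as soon as $2^{n-3}\ge p$.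
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Throughout, $F$ is an infinite field of characteristic $\neq 2$, and an algebra is an $F$-vector space with a bilinear product, not assumed associative or unital. A \emph{polynomial} is an element of the free nonassociative algebra on $x_1,x_2,\dots$; it is an \emph{identity} of an algebra $A$ if it vanishes under every substitution of elements of $A$. A \emph{variety} is the class of all algebras satisfying a given set of identities; it is closed under subalgebras. We write $\operatorname{Var}(A)$ for the variety defined by all identities of $A$. For an algebra $B$, let $B^m$ be the span of all products of $m$ elements, with any bracketing. Then $B^{m+1}\subseteq B^m$, since a product of $m+1$ elements contains a product of two of them, which may be read as a single factor. The algebra $B$ is \emph{nilpotent} if $B^m=0$ for some $m$, and \emph{locally nilpotent} if its finitely generated subalgebras are nilpotent.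

An algebra is a \emph{noncommutative Jordan algebra} if it satisfies the flexible identity and the Jordan identity,
\[
(xy)x=x(yx),\qquad (x^2y)x=x^2(yx).
\]
An algebra is \emph{anticommutative} if it satisfies $x^2=0$; expanding $(x+y)^2=0$ gives $xy=-yx$. Every anticommutative algebra is a noncommutative Jordan algebra: both sides of the Jordan identity vanish, and $(xy)x=-x(xy)=x(yx)$. So the class contains all Lie algebras, and in it the condition $x^2=0$ on single elements does not force long products of different elements to vanish. The following definition singles out the varieties in which it does. A variety $\mathcal V$ of noncommutative Jordan algebras is \emph{admissible} if every anticommutative algebra in $\mathcal V$ is nilpotent, and \emph{locally admissible} if every anticommutative algebra in $\mathcal V$ is locally nilpotent.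

The \emph{Cayley--Dickson process} starts from $A_0=F$ with the trivial involution $\bar a=a$. Given a unital algebra $A_{k-1}$ with involution and a scalar $\gamma_k\in F^\times$, put $A_k=A_{k-1}\oplus A_{k-1}v_k$ and, writing $v=v_k$ and $\gamma=\gamma_k$,
\begin{equation}\label{eq:CD}
(a+bv)(c+dv)=(ac+\gamma\,\bar d b)+(da+b\bar c)v,\qquad \overline{a+bv}=\bar a-bv .
\end{equation}
Thus $\dim A_n=2^n$. For $n\ge2$ these algebras are simple; $A_3$ is an octonion algebra. All $A_n$ are flexible and \emph{quadratic}, meaning that $x^2\in F1+Fx$ for every $x$. Such an algebra is a noncommutative Jordan algebra: if $x^2=\tau x+\nu 1$, then $(x^2y)x=\tau(xy)x+\nu yx$ and $x^2(yx)=\tau x(yx)+\nu yx$, and these agree by flexibility. Hence $\operatorname{Var}(A_n)$ is a variety of noncommutative Jordan algebras, and one can ask the following question, posed in \cite{SB}.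

\begin{quote}
\emph{Does $A_n$ generate a locally admissible variety? That is, is every anticommutative algebra in $\operatorname{Var}(A_n)$ locally nilpotent?}
\end{quote}

The answer is known to be positive for $n\le3$, and the small cases suggest a pattern. For every $n\ge1$ the variety $\operatorname{Var}(A_n)$ contains a natural anticommutative algebra $N_n$ with $(N_n)^n\ne0$ and $(N_n)^{n+1}=0$, and for $n=1,2,3$ nothing worse occurs (Section~\ref{sec:small}). One would guess that $B^{n+1}=0$ for all anticommutative $B\in\operatorname{Var}(A_n)$ and all $n\ge1$. The guess fails at $n=4$, and the counterexample has the least possible dimension, since a one-dimensional anticommutative algebra has zero product. Let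
\[
R=Fe\oplus Fu,\qquad e^2=u^2=0,\quad eu=u=-ue .
\]
This algebra is anticommutative and finitely generated, and it is not nilpotent, because $u=e(e(\cdots(eu)\cdots))$ for any number of factors. Let also $S$ be the anticommutative algebra with basis $e_1,e_2,e_3$ and $e_1e_2=e_3$, $e_2e_3=e_1$, $e_3e_1=e_2$. A Lie algebra is \emph{metabelian} if it satisfies $(xy)(zt)=0$.

\begin{theorem}\label{thm:main}
Let $A_n$ be obtained by the Cayley--Dickson process with arbitrary parameters $\gamma_1,\dots,\gamma_n\in F^\times$.
\begin{enumerate}
\item[(1)] The following are equivalent: {\rm(a)} $\operatorname{Var}(A_n)$ is admissible; {\rm(b)} $\operatorname{Var}(A_n)$ is locally admissible; {\rm(c)} $R\notin\operatorname{Var}(A_n)$; {\rm(d)} $n\le3$. For $n=0,1,2,3$, the least $m$ such that $B^m=0$ for all anticommutative $B\in\operatorname{Var}(A_n)$ is $2,2,3,4$, respectively.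
\item[(2)] For $n\ge4$, the variety $\operatorname{Var}(A_n)$ contains every metabelian Lie algebra. In particular, it contains the free metabelian Lie algebra of rank $2$, which is infinite-dimensional.
\item[(3)] If $\operatorname{char}F=p\ge3$ and $2^{\,n-3}\ge p$, then $\operatorname{Var}(A_n)$ contains the simple three-dimensional Lie algebra $S$.
\end{enumerate}
\end{theorem}

An algebra $B$ is \emph{solvable} if the series $B^{(0)}=B$, $B^{(k+1)}=(B^{(k)})^2$ reaches $0$, and \emph{locally solvable} if its finitely generated subalgebras are solvable. Metabelian Lie algebras are solvable, while $S^2=S$. So part~(3) says that the anticommutative members of $\operatorname{Var}(A_n)$ need not even be locally solvable. We do not decide their local solvability for $n\ge4$ outside the case of part~(3).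

The threshold $n=4$ has a simple source. The algebra $A_3$ satisfies $x(xy)=x^2y$, so an element of square zero acts nilpotently by left multiplication, whereas $e(eu)=u$ in $R$. In $A_4$ the difference $x(xy)-x^2y$ is governed by a commutator of two quaternions, and over an algebraic closure of $F$ this commutator can be invertible while $x^2=0$. An eigenvector of left multiplication by $x$ then produces $R$ (Section~\ref{sec:R}). Part~(2) follows because $R$ has no identities beyond those of metabelian Lie algebras (Section~\ref{sec:metabelian}), and part~(3) rests on a separate construction (Section~\ref{sec:simple}).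

\section{Extension of scalars, units and pure elements}\label{sec:prelim}

The algebra $A_n$ may have no nonzero anticommutative subalgebra at all (Remark~\ref{rem:hyp}). The examples come from algebras $A_n\otimes C$, and the first task is to place these in $\operatorname{Var}(A_n)$. A polynomial is \emph{multihomogeneous} of degree $(d_1,\dots,d_m)$ if each of its monomials contains $x_k$ exactly $d_k$ times for $1\le k\le m$ and no other variable.

\begin{lemma}\label{lem:scalars}
Let $A$ be a finite-dimensional algebra.
\begin{enumerate}
\item[(a)] If $C$ is a commutative associative $F$-algebra with $1$, then the $F$-algebra $A\otimes_F C$ belongs to $\operatorname{Var}(A)$.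
\item[(b)] The multihomogeneous components of an identity of $A$ are identities of $A$.
\end{enumerate}
\end{lemma}

\begin{proof}
Both parts use one fact: since $F$ is infinite, an ordinary commutative polynomial over $F$ that vanishes at all points with coordinates in $F$ is zero. Let $f(x_1,\dots,x_m)$ be an identity of $A$ and $a_1,\dots,a_N$ a basis of $A$.

(a) In $A\otimes F[\xi_{kl}]$ substitute $x_k=\sum_l a_l\otimes\xi_{kl}$ and write the value of $f$ as $\sum_l a_l\otimes f_l(\xi)$. Each $f_l$ vanishes when the $\xi_{kl}$ take values in $F$, so $f_l=0$. Letting the $\xi_{kl}$ take values in $C$ shows that $f$ vanishes on $A\otimes C$.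

(b) Write $f=\sum_d f_d$ with $f_d$ of degree $d=(d_1,\dots,d_m)$, and fix $b_1,\dots,b_m\in A$. For all $\lambda_k\in F$ we have $0=f(\lambda_1b_1,\dots,\lambda_mb_m)=\sum_d\lambda_1^{d_1}\cdots\lambda_m^{d_m}f_d(b_1,\dots,b_m)$. Reading this in coordinates gives $f_d(b_1,\dots,b_m)=0$ for every $d$.
\end{proof}

We use the following textbook facts, valid over any field of characteristic $\ne2$; see \cite{Schafer,ZSSS}. The map $a\mapsto\bar a$ is an involution of $A_n$, that is, it is linear, $\bar{\bar a}=a$ and $\overline{ac}=\bar c\,\bar a$. The algebras $A_0$ and $A_1$ are commutative and associative; $A_2$ is associative; $A_3$ is \emph{alternative}, that is, it satisfies $x(xy)=x^2y$ and $(yx)x=yx^2$; every $A_n$ is flexible.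

By \eqref{eq:CD}, the elements $a+0v$ form a subalgebra of $A_k$ equal to $A_{k-1}$, so $\operatorname{Var}(A_{k-1})\subseteq\operatorname{Var}(A_k)$. The symbol $bv$ is the product of $b$ and $v$, and for $a,b,c,d\in A_{k-1}$
\begin{equation}\label{eq:three}
a(dv)=(da)v,\qquad (bv)c=(b\bar c)v,\qquad (bv)(dv)=\gamma\,\bar d b .
\end{equation}
For $T\subseteq\{1,\dots,n\}$ define the \emph{unit} $v_T$ by $v_\emptyset=1$ and $v_T=v_{T\setminus\{k\}}v_k$, where $k=\max T$. The $2^n$ units form a basis of $A_n$.

\begin{lemma}\label{lem:units}
Let $T,U\subseteq\{1,\dots,n\}$, and let $T\triangle U$ be their symmetric difference.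
\begin{enumerate}
\item[(a)] $\overline{v_T}=-v_T$ if $T\neq\emptyset$.
\item[(b)] $v_Tv_U\in F^\times v_{T\triangle U}$.
\item[(c)] $v_Tv_U=-v_Uv_T$ if $T$ and $U$ are nonempty and distinct.
\item[(d)] If all $\gamma_k$ equal $-1$, then $v_T^2=-1$ for $T\ne\emptyset$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because $\overline{bv_k}=-bv_k$. For (b) and (d) we use induction on $n$. Let $T,U\subseteq\{1,\dots,n-1\}$ and $v=v_n$, so that $v_Tv=v_{T\cup\{n\}}$. By \eqref{eq:three},
\[
v_T(v_Uv)=(v_Uv_T)v,\qquad (v_Tv)v_U=(v_T\overline{v_U})v,\qquad (v_Tv)(v_Uv)=\gamma_n\overline{v_U}v_T .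
\]
Since $\overline{v_U}=\pm v_U$, part (b) for $n-1$ gives (b) for $n$. If all $\gamma_k=-1$, then $\overline{v_T}v_T=1$, trivially for $T=\emptyset$ and by induction otherwise, so $(v_Tv)^2=-1$. For (c), the product $v_Tv_U$ is a multiple of $v_{T\triangle U}$ with $T\triangle U\ne\emptyset$, so $-v_Tv_U=\overline{v_Tv_U}=\overline{v_U}\,\overline{v_T}=v_Uv_T$.
\end{proof}

By (b) and (c), the square of $a=\sum_{T\ne\emptyset}c_Tv_T$ is the scalar $\sum c_T^2v_T^2$. For $x=c1+a$ this gives $x^2=2cx+(a^2-c^2)$, which is the quadratic property used in Section~\ref{sec:intro}.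

Fix an algebraic closure $K$ of $F$ and $\iota\in K$ with $\iota^2=-1$. Over $K$ the parameters $\gamma_k$ disappear. Let $D_n$ be the Cayley--Dickson algebra over $K$ with all parameters equal to $-1$.

\begin{lemma}\label{lem:normal}
$A_n\otimes_FK\cong D_n$. Consequently, every $F$-subalgebra of $D_n$ belongs to $\operatorname{Var}(A_n)$.
\end{lemma}

\begin{proof}
The rules \eqref{eq:CD} extend $K$-linearly, so $A_n\otimes K$ is the Cayley--Dickson algebra over $K$ with the same $\gamma_k$. Choose $t_k\in K^\times$ with $\gamma_k=-t_k^2$, and define $\varphi_0=\mathrm{id}$ and $\varphi_k(a+bv_k)=\varphi_{k-1}(a)+t_k\varphi_{k-1}(b)v_k$. If $\varphi=\varphi_{k-1}$ is an isomorphism of algebras with involution, then so is $\varphi_k$: it is bijective, it commutes with the involution, it respects the first two rules in \eqref{eq:three} because both sides acquire the factor $t_k$, and it respects the third because $(t_k\varphi(b)v_k)(t_k\varphi(d)v_k)=-t_k^2\,\overline{\varphi(d)}\varphi(b)=\varphi(\gamma_k\bar db)$. The last statement follows from Lemma~\ref{lem:scalars}(a) with $C=K$.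
\end{proof}

An element $a\in D_n$ is \emph{pure} if $\bar a=-a$. By Lemma~\ref{lem:units}(a), the pure elements form the span $P_n$ of the $v_T$ with $T\neq\emptyset$, and the elements fixed by the involution form $K1$. For $a,c\in P_n$ we have $\overline{ac}=ca$, so $ac+ca$ is fixed by the involution and $ac-ca$ is pure. Put $\langle a,c\rangle1=-\frac12(ac+ca)$ and $a\times c=\frac12(ac-ca)$. Then
\begin{equation}\label{eq:dotcross}
ac=-\langle a,c\rangle1+a\times c\qquad(a,c\in P_n),
\end{equation}
where $\langle\,,\rangle$ is a symmetric bilinear form and $\times$ is a skew bilinear map $P_n\times P_n\to P_n$. By Lemma~\ref{lem:units}(c),(d), the units $v_T$, $T\ne\emptyset$, are an orthonormal basis of $P_n$. Orthogonal pure elements anticommute.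

We write $H=D_2$, $i=v_1$, $j=v_2$, $k=ij$. Since $H$ is associative, $i^2=j^2=-1$ and $ij=-ji$, we get the familiar table $k^2=-1$, $jk=i=-kj$, $ki=j=-ik$.

\begin{remark}\label{rem:hyp}
Extension of scalars cannot be avoided. Let $F=\mathbb R$ and all $\gamma_k=-1$. For $x=c1+a$ as above, $x^2=c^2-\sum c_T^2+2ca$ vanishes only if $x=0$, so $A_n$ has no nonzero anticommutative subalgebra. Lemma~\ref{lem:scalars}(a) fails over a finite field with $q$ elements, where $A_0$ satisfies $x^q=x$ and its algebraic closure does not. In characteristic $2$, the involution in \eqref{eq:CD} is trivial and each step merely adjoins a commuting square root of $\gamma_k$, so all $A_n$ are commutative and associative.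
\end{remark}

\section{The cases $n\le 3$}\label{sec:small}

For $n\le3$ an algebra in $\operatorname{Var}(A_n)$ inherits commutativity, associativity or alternativity from $A_n$. In each case we compute one product in two ways and obtain opposite signs; this is where $\operatorname{char}F\ne2$ enters.

\begin{proposition}\label{prop:upper}
Let $B$ be an anticommutative algebra. If $B$ is commutative, then $B^2=0$. If $B$ is associative, then $B^3=0$. If $B$ is alternative, then $B^4=0$.
\end{proposition}

\begin{proof}
If $B$ is commutative, then $ab=ba=-ab$, so $ab=0$.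

If $B$ is associative, then $abc=(ab)c=-c(ab)=-(ca)b$ and $(ca)b=-(ac)b=-a(cb)=a(bc)$. So $abc=-abc$ and $abc=0$.

Let $B$ be alternative and put $h(a,b,c)=(ab)c$. The identity $(ab)b=ab^2=0$, applied to $b+c$ in place of $b$, gives $h(a,b,c)=-h(a,c,b)$, and anticommutativity gives $h(a,b,c)=-h(b,a,c)$. These two transpositions generate the symmetric group on three letters, so a permutation of the arguments multiplies $h$ by its sign. Put $g(a,b,c,d)=((ab)c)d$. Since $g=h(a,b,c)d$, it changes sign under the transpositions of $a,b$ and of $b,c$; since $g=h(ab,c,d)$, it changes sign under the transposition of $c,d$. These three transpositions generate the symmetric group on four letters, so $g$ is invariant under even permutations. A cyclic permutation of three letters is even, so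
\[
g(a,b,c,d)=h(ab,c,d)=h(c,d,ab)=(cd)(ab).
\]
Hence $g(c,d,a,b)=(ab)(cd)=-(cd)(ab)=-g(a,b,c,d)$. But $(a,b,c,d)\mapsto(c,d,a,b)$ is a product of two transpositions, so $g(c,d,a,b)=g(a,b,c,d)$, and $g=0$. The remaining four bracketings are, up to sign, values of $g$:
\[
(ab)(cd)=g(c,d,a,b),\quad (a(bc))d=-((bc)a)d,\quad a((bc)d)=-((bc)d)a,\quad a(b(cd))=((cd)b)a .
\]
Therefore $B^4=0$.
\end{proof}

For the lower bounds we want anticommutative subalgebras of some $A_n\otimes C$. Distinct units already anticommute; the obstacle is that $v_T^2$ is a nonzero scalar. We remove it by attaching to each $v_k$ a coefficient of square zero.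

\begin{proposition}\label{prop:lower}
Let $n\ge1$, let $C=F[s_1,\dots,s_n]/(s_1^2,\dots,s_n^2)$, with basis $s_T=\prod_{k\in T}s_k$ for $T\subseteq\{1,\dots,n\}$, and let $N_n$ be the span of the elements $v_T\otimes s_T$, $T\ne\emptyset$, in $A_n\otimes C$. Then $N_n$ is an anticommutative algebra in $\operatorname{Var}(A_n)$, with $(N_n)^n\neq0$ and $(N_n)^{n+1}=0$.
\end{proposition}

\begin{proof}
The product of the basis elements indexed by $T$ and $U$ is $v_Tv_U\otimes s_Ts_U$. It is $0$ if $T\cap U\ne\emptyset$, in particular if $T=U$. If $T\cap U=\emptyset$, it lies in $F^\times v_{T\cup U}\otimes s_{T\cup U}$ and changes sign when $T$ and $U$ are interchanged, by Lemma~\ref{lem:units}(b),(c). So $N_n$ is a subalgebra whose basis elements have square zero and anticommute, hence $N_n$ is anticommutative; it lies in $\operatorname{Var}(A_n)$ by Lemma~\ref{lem:scalars}(a). By the definition of the units, the product $(\cdots((v_1\otimes s_1)(v_2\otimes s_2))\cdots)(v_n\otimes s_n)$ equals $v_{\{1,\dots,n\}}\otimes s_{\{1,\dots,n\}}\ne0$. A product of $n+1$ basis elements is $0$, because among $n+1$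 nonempty subsets of $\{1,\dots,n\}$ two intersect.
\end{proof}

For $n=1,2,3$, the two propositions show that the least $m$ in Theorem~\ref{thm:main}(1) is $n+1$. For $n=0$ the upper bound is $2$, and it is attained by the nonzero algebra $Fs\subseteq F[s]/(s^2)=A_0\otimes F[s]/(s^2)$, whose product is zero.

\section{A copy of $R$ for $n=4$}\label{sec:R}

By Lemma~\ref{lem:normal} it is enough to find $R$ in $D_4$. Of the relations of $R$, flexibility gives one for free.

\begin{lemma}\label{lem:flex}
Let $D$ be a flexible $K$-algebra. Let $x,u\in D$ and $\lambda\in K$ satisfy $u\ne0$, $\lambda\neq0$, $x^2=0$ and $xu=\lambda u=-ux$. Then, with $e=\lambda^{-1}x$, the $F$-subspace $Fe+Fu$ is a subalgebra isomorphic to $R$.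
\end{lemma}

\begin{proof}
Flexibility $(ux)u=u(xu)$ reads $-\lambda u^2=\lambda u^2$, so $u^2=0$. Also $e^2=0$ and $eu=u=-ue$. In particular $e\neq0$, and $u=ce$ would give $u=eu=ce^2=0$; so $e$ and $u$ are linearly independent.
\end{proof}

So we need $x\in D_4$ with $x^2=0$ whose left multiplication has a nonzero eigenvalue on a space of elements anticommuting with $x$. Write $w=v_3$, $v=v_4$, $O=D_3=H\oplus Hw$ and $D_4=O\oplus Ov$, and try $x=a+bv$ with $a,b$ pure elements of $H$. By \eqref{eq:CD} with $\gamma=-1$,
\[
x^2=(a^2-\bar bb)+(ba+b\bar a)v=a^2+b^2 .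
\]
The subspace $H\oplus Hv$ contains $x$, and by \eqref{eq:CD} it is a subalgebra isomorphic to $D_3$. It is alternative, so $x(xy)=x^2y$ on it, and it contains no eigenvector of the required kind. We therefore look at the complement
\[
W=\{pw+(qw)v:\ p,q\in H\},
\]
which is the span of the units $v_T$ with $3\in T$. The element $x$ lies in the span of the $v_T$ with $T\neq\emptyset$ and $3\notin T$. Thus $x$ and the elements of $W$ are pure and orthogonal, and by \eqref{eq:dotcross}
\begin{equation}\label{eq:anti}
xy=-yx\qquad(y\in W).
\end{equation}

\begin{lemma}\label{lem:L}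
Left multiplication by $x$ maps $W$ into itself. Identify $pw+(qw)v$ with $(p,q)\in H\oplus H$, and let $\Lambda$ be the resulting $K$-linear map. Then, with $z=ba-ab$,
\[
\Lambda(p,q)=(pa-qb,\;-qa-pb),\qquad \Lambda^2(p,q)=(a^2+b^2)(p,q)+(-qz,\;pz).
\]
\end{lemma}

\begin{proof}
Let $c=pw$ and $d=qw$; these are pure elements of $O$. By \eqref{eq:CD}, $x(c+dv)=(ac-\bar db)+(da+b\bar c)v=(ac+db)+(da-bc)v$. The first two rules in \eqref{eq:three}, applied in $O=H\oplus Hw$, give
\[
ac=(pa)w,\qquad db=(q\bar b)w=-(qb)w,\qquad da=(q\bar a)w=-(qa)w,\qquad bc=(pb)w ,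
\]
and the first formula follows. Since $H$ is associative, the components of $\Lambda^2(p,q)$ are
\begin{align*}
(pa-qb)a+(qa+pb)b&=p(a^2+b^2)-q(ba-ab),\\
(qa+pb)a-(pa-qb)b&=q(a^2+b^2)+p(ba-ab),
\end{align*}
and $a^2+b^2$ is a scalar.
\end{proof}

The term $(-qz,pz)$ is $x(xy)-x^2y$: on $W$, the failure of the alternative law is right multiplication by the commutator of $a$ and $b$. The computation needs a noncommutative algebra $H$ and two further doublings, by $w$ and by $v$, which is why it first becomes possible at $n=4$. It remains to make $a^2+b^2$ vanish while $z$ is invertible.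

\begin{proposition}\label{prop:R}
$R\in\operatorname{Var}(A_n)$ for all $n\ge4$. More precisely, in $D_4$ the elements
\[
e=(1+\iota)^{-1}(\iota i+jv),\qquad u=(1+\iota i)w+\big((\iota j-k)w\big)v
\]
span over $F$ a subalgebra isomorphic to $R$.
\end{proposition}

\begin{proof}
Take $a=\iota i$ and $b=j$. Then $x^2=a^2+b^2=1-1=0$ and $z=\iota(ji-ij)=-2\iota k$, so Lemma~\ref{lem:L} gives $\Lambda^2(p,q)=2\iota\,(qk,-pk)$. In particular $\Lambda^2(1,-k)=2\iota\,(1,-k)$. Put $\lambda=1+\iota$; then $\lambda^2=2\iota\ne0$, so $(\Lambda-\lambda)(\Lambda+\lambda)(1,-k)=0$. Now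
\[
\Lambda(1,-k)=(\iota i+kj,\;\iota ki-j)=(\iota-1)(i,j)=\lambda\iota\,(i,j),
\]
hence $(\Lambda+\lambda)(1,-k)=\lambda\,(1+\iota i,\;\iota j-k)$, which is $\lambda u$. Thus $u\ne0$ and $xu=\lambda u$, and $ux=-\lambda u$ by \eqref{eq:anti}. Lemma~\ref{lem:flex} shows that $Fe+Fu\cong R$. By Lemma~\ref{lem:normal}, $R\in\operatorname{Var}(A_4)\subseteq\operatorname{Var}(A_n)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
If $n\le3$, an anticommutative algebra in $\operatorname{Var}(A_n)$ is nilpotent by Proposition~\ref{prop:upper}, so (d) implies (a). A subalgebra of a nilpotent algebra is nilpotent, so (a) implies (b). Since $R$ is anticommutative, finitely generated and not nilpotent, (b) implies (c). By Proposition~\ref{prop:R}, (c) implies (d). The values $2,2,3,4$ were found at the end of Section~\ref{sec:small}.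
\end{proof}

\section{Metabelian Lie algebras}\label{sec:metabelian}

A \emph{Lie algebra} is an anticommutative algebra in which $J(a,b,c)=(ab)c+(bc)a+(ca)b$ vanishes. In any anticommutative algebra, $J$ is trilinear, invariant under cyclic permutations, and $J(a,a,c)=(ac)a+(ca)a=0$; so $J$ vanishes whenever two arguments coincide, and it suffices to test it on triples of distinct basis elements. Thus $R$, of dimension $2$, is a Lie algebra, and it is metabelian because $R^2=Fu$ and $u^2=0$.

Let $L$ be the free metabelian Lie algebra on $x_1,x_2,\dots$: the quotient of the free nonassociative algebra by the ideal of polynomials that are identities of all metabelian Lie algebras. It is a metabelian Lie algebra, and every substitution $x_k\mapsto r_k\in R$ defines a homomorphism $L\to R$. We find a small spanning set for each multihomogeneous component of $L$ and then separate its members by substitutions in $R$. A product written without brackets is left-normed: $gx_cx_d=(gx_c)x_d$.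

The first nontrivial case is degree $(1,1,1)$. Up to sign, the monomials are $(x_2x_1)x_3$, $(x_3x_1)x_2$ and $(x_2x_3)x_1$, and the Jacobi identity expresses the third through the first two. Under $x_2\mapsto e+u$, $x_1,x_3\mapsto e$, the first goes to $(ue)e=u$ and the second to $e^2(e+u)=0$; exchanging the roles of $x_2$ and $x_3$ reverses the outcome. So a combination of the two that vanishes on $R$ is trivial.

\begin{proposition}\label{prop:meta}
Every identity of $R$ holds in all metabelian Lie algebras.
\end{proposition}

\begin{proof}
Let $f$ be an identity of $R$; we show that $f=0$ in $L$. By Lemma~\ref{lem:scalars}(b), and after renaming variables, we may assume that $f$ is multihomogeneous of degree $(d_1,\dots,d_m)$ with all $d_k\ge1$. Let $d=\sum d_k$. If $d=1$, then $f=cx_1$ and $c=0$ since $R\ne0$. If $d\ge2$ and $m=1$, every monomial of $f$ contains the subproduct $x_1x_1$ and is zero in $L$. So let $m\ge2$.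

\emph{Left-normed form.} A monomial of degree $d\ge3$ is a product of two monomials. If both have degree $\ge2$, it is zero in $L$; otherwise it equals $\pm gx_c$ with $g$ a monomial of degree $d-1$. By induction, every monomial of degree $d\geq2$ is, in $L$, zero or of the form $\pm(x_ax_b)x_{c_1}\cdots x_{c_{d-2}}$ with $a\ne b$.

\emph{The factors $x_{c_\ell}$ may be permuted.} For $g\in L^2$ and $r,t\in L$, the identity $J(g,r,t)=0$ gives $(gr)t-(gt)r=g(rt)$, which is $0$ because $g$ and $rt$ lie in $L^2$. Every initial segment $(x_ax_b)x_{c_1}\cdots x_{c_\ell}$ lies in $L^2$, so neighboring factors may be exchanged.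

\emph{A spanning set.} For $2\le i\le m$ let $w_i$ be the left-normed product of degree $(d_1,\dots,d_m)$ that begins with $x_ix_1$; the order of the remaining $d-2$ factors does not matter. If $a=1$ or $b=1$, the monomial above is $\pm w_i$ for some $i$. Otherwise $x_1$ occurs among the $x_{c_\ell}$. Move it to the first place and use $J(x_a,x_b,x_1)=0$ in the form $(x_ax_b)x_1=(x_ax_1)x_b-(x_bx_1)x_a$; the monomial becomes $\pm(w_a-w_b)$. Hence $f=\sum_{i=2}^mc_iw_i$ in $L$, with $c_i\in F$.

\emph{Separation.} Fix $i\ge2$ and substitute $x_i\mapsto e+u$ and $x_k\mapsto e$ for $k\ne i$. We use $e+u$ rather than $u$ because $x_i$ may occur several times, and $u(e+u)=ue=-u$. Then $x_ix_1\mapsto-u$, each of the remaining $d-2$ factors multiplies $u$ by $-1$, and so $w_i\mapsto(-1)^{d-1}u$. For $l\ne i$ we have $x_lx_1\mapsto e^2=0$, so $w_l\mapsto0$. Since $f\mapsto0$, we get $c_i=0$. Hence $f=0$ in $L$.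
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Let $n\ge4$. By Proposition~\ref{prop:R}, an identity of $A_n$ is an identity of $R$, and by Proposition~\ref{prop:meta} it holds in all metabelian Lie algebras. In the free metabelian Lie algebra on $x_1,x_2$, consider the products $g_r=(x_2x_1)x_1\cdots x_1$ with $r\ge0$ further factors $x_1$. The substitution $x_1\mapsto\alpha e$, $x_2\mapsto u$ sends $g_r$ to $(-\alpha)^{r+1}u$. A relation $\sum c_rg_r=0$ thus gives $\sum c_r(-\alpha)^{r+1}=0$ for all $\alpha\in F$, and all $c_r$ vanish because $F$ is infinite. So the $g_r$ are linearly independent.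
\end{proof}

\section{A simple Lie algebra in characteristic $p$}\label{sec:simple}

The algebra $S$ is a Lie algebra, since $J(e_1,e_2,e_3)=e_3^2+e_1^2+e_2^2=0$. It is simple. Indeed, let $I$ be a nonzero ideal and $0\ne r=c_1e_1+c_2e_2+c_3e_3\in I$; by the cyclic symmetry of the table we may assume $c_1\neq0$. Then $re_2=c_1e_3-c_3e_1$, next $(re_2)e_2=-c_1e_1-c_3e_3$, and $((re_2)e_2)e_3=c_1e_2$. So $I$ contains $e_2$, hence also $e_2e_3=e_1$ and $e_1e_2=e_3$.

The table of $S$ is already present in $H$: on $P_2=Ki+Kj+Kk$ we have $i\times j=k$, $j\times k=i$, $k\times i=j$. But $P_2$ is not a subalgebra, because of the scalar term in \eqref{eq:dotcross}. We want a linear map $\psi\colon P_2\to D_n$ that keeps the cross product and loses the scalar term. The plan is to cut an element of $P_2$ into $2^m$ pieces in $D_{m+2}$, grouped in pairs, so that each pair reproduces the cross product and contributes the same share of the scalar term. A sum over $p$ pairs then has scalar term zero.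

For $a\in P_m$, a sign $\varepsilon=\pm$ and $v=v_{m+1}$, put
\[
a_\varepsilon=a+\varepsilon\iota\,av\in P_{m+1}.
\]
The map $a\mapsto a_\varepsilon$ is $K$-linear, and $a=\frac12a_++\frac12a_-$.

\begin{lemma}\label{lem:halves}
For $a,c\in P_m$ and $\varepsilon=\pm$,
\[
\langle a_\varepsilon,c_\varepsilon\rangle=0,\quad a_\varepsilon\times c_\varepsilon=2(a\times c)_{-\varepsilon},\quad \langle a_\varepsilon,c_{-\varepsilon}\rangle=2\langle a,c\rangle,\quad a_\varepsilon\times c_{-\varepsilon}=2\varepsilon\iota\langle a,c\rangle v .
\]
\end{lemma}

\begin{proof}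
For pure $a,b,c,d$, rule \eqref{eq:CD} with $\gamma=-1$ reads $(a+bv)(c+dv)=(ac+db)+(da-bc)v$. With $b=\varepsilon\iota a$ and $d=\varepsilon'\iota c$ we get
\[
a_\varepsilon c_{\varepsilon'}=(ac-\varepsilon\varepsilon'ca)+\iota(\varepsilon'ca-\varepsilon ac)v .
\]
For $\varepsilon'=\varepsilon$ this is $(ac-ca)-\varepsilon\iota(ac-ca)v=2(a\times c)_{-\varepsilon}$, which is pure. For $\varepsilon'=-\varepsilon$ it is $(ac+ca)(1-\varepsilon\iota v)=-2\langle a,c\rangle1+2\varepsilon\iota\langle a,c\rangle v$. Comparing with \eqref{eq:dotcross} gives the four formulas.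
\end{proof}

\begin{example}\label{ex:one}
Cut once. For $x\in P_2$ let $\theta_\pm(x)=\frac12x_\pm\in P_3$, and let $v=v_3$. By Lemma~\ref{lem:halves},
\[
\theta_\pm(x)\theta_\pm(y)=\theta_\mp(x\times y),\qquad \theta_\pm(x)\theta_\mp(y)=-\tfrac12\langle x,y\rangle(1\mp\iota v).
\]
Equal signs carry the cross product and flip the sign, which is why the pieces must be taken in pairs. Opposite signs carry the scalar term, together with an error $\pm\frac12\iota\langle x,y\rangle v$ that cancels when the signs are interchanged. The four products add up to $x\times y-\langle x,y\rangle1=xy$, as they must, since $\theta_+(x)+\theta_-(x)=x$. With a single pair there is no choice to make, so we iterate.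
\end{example}

Let $\Sigma_m=\{+,-\}^m$. For $\sigma\in \Sigma_m$ let $-\sigma$ be obtained by flipping all signs, and let $\varepsilon\sigma\in \Sigma_{m+1}$ be obtained by writing $\varepsilon$ in front of $\sigma$; thus $-(\varepsilon\sigma)=(-\varepsilon)(-\sigma)$. Define $K$-linear maps $\theta_\sigma\colon P_2\to P_{m+2}$ by
\[
\theta_\emptyset=\mathrm{id},\qquad \theta_{\varepsilon\sigma}(x)=\tfrac12\,\theta_\sigma(x)_\varepsilon .
\]
Put $\delta(\sigma,\tau)=1$ if $\tau=-\sigma$ and $\delta(\sigma,\tau)=0$ otherwise; note $\delta(\sigma,\tau)=\delta(\tau,\sigma)$.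

\begin{lemma}\label{lem:theta}
For each $m\ge0$ there are elements $\eta_{\sigma,\tau}\in P_{m+2}$, indexed by pairs $\sigma\ne\tau$ in $\Sigma_m$, with $\eta_{\sigma,\tau}=-\eta_{\tau,\sigma}$, such that for all $x,y\in P_2$ and $\sigma,\tau\in\Sigma_m$:
\begin{enumerate}
\item[(i)] $\theta_\sigma(x)\times\theta_\sigma(y)=\theta_{-\sigma}(x\times y)$;
\item[(ii)] $\theta_\sigma(x)\times\theta_\tau(y)=\langle x,y\rangle\,\eta_{\sigma,\tau}$ if $\sigma\ne\tau$;
\item[(iii)] $\langle\theta_\sigma(x),\theta_\tau(y)\rangle=2^{-m}\delta(\sigma,\tau)\langle x,y\rangle$.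
\end{enumerate}
\end{lemma}

\begin{proof}
For $m=0$ the only index is $\emptyset=-\emptyset$, so (i) and (iii) hold and (ii) is empty. Assume the lemma for $m$, let $v=v_{m+3}$, and apply Lemma~\ref{lem:halves} to $a=\theta_\sigma(x)$ and $c=\theta_\tau(y)$. The two factors $\frac12$ turn each coefficient $2$ into $\frac12$.

\emph{Equal first signs.} We have $\theta_{\varepsilon\sigma}(x)\times\theta_{\varepsilon\tau}(y)=\frac12(a\times c)_{-\varepsilon}$. For $\tau=\sigma$ this is $\frac12\theta_{-\sigma}(x\times y)_{-\varepsilon}=\theta_{-(\varepsilon\sigma)}(x\times y)$, which is (i). For $\tau\ne\sigma$ it is $\langle x,y\rangle\eta_{\varepsilon\sigma,\varepsilon\tau}$ with $\eta_{\varepsilon\sigma,\varepsilon\tau}=\frac12(\eta_{\sigma,\tau})_{-\varepsilon}$, which is skew in the two indices by linearity. The form vanishes, in agreement with $\delta(\varepsilon\sigma,\varepsilon\tau)=0$.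

\emph{Opposite first signs.} Here $\sigma,\tau$ are arbitrary; write $\varepsilon'=-\varepsilon$. We have $\theta_{\varepsilon\sigma}(x)\times\theta_{\varepsilon'\tau}(y)=\frac12\varepsilon\iota\langle a,c\rangle v=\langle x,y\rangle\eta_{\varepsilon\sigma,\varepsilon'\tau}$ with $\eta_{\varepsilon\sigma,\varepsilon'\tau}=\varepsilon\iota\,2^{-m-1}\delta(\sigma,\tau)v$. Interchanging the indices replaces $\varepsilon$ by $-\varepsilon$ and keeps $\delta$, so $\eta$ is skew. The form equals $\frac12\langle a,c\rangle=2^{-m-1}\delta(\sigma,\tau)\langle x,y\rangle$, and $\delta(\sigma,\tau)=\delta(\varepsilon\sigma,\varepsilon'\tau)$.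
\end{proof}

\begin{proposition}\label{prop:psi}
Let $E$ be a nonempty subset of $\Sigma_m$ with $-E=E$, and let $\psi=\sum_{\sigma\in E}\theta_\sigma\colon P_2\to D_{m+2}$. Then $\psi$ is injective, and
\[
\psi(x)\psi(y)=\psi(x\times y)-|E|\,2^{-m}\langle x,y\rangle1\qquad(x,y\in P_2).
\]
\end{proposition}

\begin{proof}
Expand the product by \eqref{eq:dotcross} and Lemma~\ref{lem:theta}:
\[
\psi(x)\psi(y)=\sum_{\sigma\in E}\theta_{-\sigma}(x\times y)+\langle x,y\rangle\sum_{\substack{\sigma,\tau\in E\\ \sigma\ne\tau}}\eta_{\sigma,\tau}-2^{-m}\langle x,y\rangle\sum_{\sigma,\tau\in E}\delta(\sigma,\tau)1 .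
\]
The first sum is $\psi(x\times y)$ because $-E=E$. In the second, $\eta_{\sigma,\tau}$ cancels against $\eta_{\tau,\sigma}$. The third is $|E|$, since each $\sigma\in E$ has exactly one partner $-\sigma\in E$. For injectivity, fix $\sigma\in E$. By (iii), $\langle\psi(x),\theta_{-\sigma}(y)\rangle=2^{-m}\langle x,y\rangle$. If $\psi(x)=0$, then $x$ is orthogonal to the orthonormal basis $i,j,k$ of $P_2$, so $x=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(3)]
Let $m=n-2$. Since $2^{n-3}\ge p$, we have $m\ge1$, so $\sigma\ne-\sigma$ for all $\sigma$, and $\Sigma_m$ splits into $2^{m-1}=2^{n-3}$ pairs $\{\sigma,-\sigma\}$. Let $E$ be the union of $p$ of them. Then $|E|=2p=0$ in $K$, and Proposition~\ref{prop:psi} gives $\psi(x)\psi(y)=\psi(x\times y)$. The elements $\psi(i),\psi(j),\psi(k)$ are linearly independent, have square zero, anticommute, and multiply as $e_1,e_2,e_3$. Their $F$-span is a subalgebra of $D_n$ isomorphic to $S$, and $S\in\operatorname{Var}(A_n)$ by Lemma~\ref{lem:normal}.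
\end{proof}

\begin{remark}
Proposition~\ref{prop:psi} holds in every characteristic $\ne2$, and the hypotheses of part~(3) are used only to make $|E|$ vanish in $K$. In characteristic $0$ this is impossible. In characteristic $p\ge3$ it requires $m\ge1$ and, as $|E|$ is then even, $2p\le|E|\le2^{n-2}$. The first case covered is $p=3$, $n=5$, where $E$ consists of six of the eight elements of $\Sigma_3$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Schafer} Schafer, \emph{An Introduction to Nonassociative Algebras}.

\bibitem{SB} I.~P.~Shestakov, V.~S.~Bittencourt, \emph{Nonmatrix varieties of nonassociative algebras}, arXiv:2209.02770 (2022).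

\bibitem{ZSSS} Zhevlakov, Slin'ko, Shestakov, Shirshov, \emph{Rings that are nearly associative}.

\end{thebibliography}
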